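# Right-equidistant sequences and equilateral sets in normed spaces

## Seven points in the plane with the maximum norm

Take the plane with $\|(x,y)\|_\infty=\max\{|x|,|y|\}$ and write down seven points, in this order:
$$(-16,-16),\ (-32,-32),\ (-4,0),\ (-8,0),\ (0,-1),\ (0,-2),\ (0,0).\qquad (1)$$
Stand at the first point and measure the distance to each later one. The difference vectors are
$$(-16,-16),\ (12,16),\ (8,16),\ (16,15),\ (16,14),\ (16,16),$$
all of maximum norm $16$. From the second point, the differences to the later ones are $(28,32),(24,32),(32,31),(32,30),(32,32)$, all of norm $32$. From the third: $(-4,0),(4,-1),(4,-2),(4,0)$, all of norm $4$. From the fourth: $(8,-1),(8,-2),(8,0)$, all of norm $8$. From the fifth: $(0,-1),(0,1)$, of norm $1$. From the sixth: $(0,2)$. So each point is equally far from all the points that come after it, although the distance changes from point to point.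

**Definition 1.** Let $\|\cdot\|_N$ be a norm on $\mathbb R^n$, and write $\mathbb R^n_N$ for the normed space. A sequence $x^{(1)},\dots,x^{(m)}$ of distinct points is right-equidistant if
$$\|x^{(j_1)}-x^{(i)}\|_N=\|x^{(j_2)}-x^{(i)}\|_N\qquad\text{for all }1\le i<j_1\le j_2\le m .$$
The maximum size of such a sequence is denoted $f(\mathbb R^n_N)$, or simply $f$.

**Definition 2.** A set is equilateral if all its pairs of distinct points are at the same distance. The equilateral dimension $e(\mathbb R^n_N)$, or simply $e$, is the maximum size of an equilateral set.

An equilateral set, in any order, is a right-equidistant sequence, so $f\ge e$. In the plane with the maximum norm, $(0,0),(1,0),(0,1),(1,1)$ are at pairwise distance $1$; in fact $e=4$ there. The list (1) has $7=2\cdot4-1$ points.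

Here are the other facts that we take as given. In every $n$-dimensional normed space a right-equidistant sequence has size $O(3^n n)$. In $\mathbb R^n_\infty$ (maximum norm), $e=2^n$ and $f=2^{n+1}-1$. In the Euclidean space, $e=n+1$ and $f=n+2$; for $n=2$ one gets four points by listing the center of an equilateral triangle first and its three vertices afterwards. In $\mathbb R^n_1$ (Manhattan norm), $e\ge 2n$, as the points $\pm e_i$ show, and there is a right-equidistant sequence of size $4n-1$.

In the maximum norm $f=2e-1$ exactly. In Euclidean space $n+2\le 2(n+1)-1$. In the Manhattan norm $4n-1=2(2n)-1$. This suggests the following question, which comes from Alexander Golovanov, Andrey Kupavskii, Arsenii Sagdeev, "Odd-distance and right-equidistant sets in the maximum and Manhattan metrics", arXiv:2202.03743 (2022).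

*Is it true that in every $n$-dimensional normed space $\mathbb R^n_N$ every right-equidistant sequence has size at most $2e(\mathbb R^n_N)-1$?*

Dimension one can be settled at once. Every norm on $\mathbb R$ is a multiple of $|\cdot|$. Three points on a line cannot be equilateral, so $e=2$. In a right-equidistant sequence, the points $x^{(2)},\dots,x^{(m)}$ are distinct and all at one distance from $x^{(1)}$. A line has only two points at a given distance from $x^{(1)}$, so $m-1\le 2$. The sequence $0,1,-1$ has size $3$. Hence $f=3=2e-1$.

## Unit vectors from a sequence: separation without equality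

A sensible way to attack the question is to turn a long sequence into a large equilateral set. Let $x^{(1)},\dots,x^{(m)}$ be right-equidistant, let $d_i$ be the distance from $x^{(i)}$ to all later points $(i<m)$, and put
$$u_i=\frac{x^{(m)}-x^{(i)}}{d_i},\qquad 1\le i<m .$$
These are unit vectors. For $i<j<m$ we have $d_iu_i-d_ju_j=x^{(j)}-x^{(i)}$, a vector of norm $d_i$, so
$$\|u_i-\tau u_j\|_N=1\qquad\text{with }\tau=d_j/d_i. \qquad (2)$$

For the sequence (1) the vectors $u_i$ are $(1,1),(1,0),(0,1)$, each occurring twice, and together with $0$ they form the four-point equilateral set above. This explains the number: $2(e-1)+1=2e-1$. Could one prove in general that the distinct $u_i$, together with $0$, are equilateral?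

Look at $\varphi(t)=\|u_i-tu_j\|_N$. It is convex, $\varphi(0)=1$, and by (2) $\varphi(\tau)=1$. If $\varphi(t)<1$ for some $t>\tau$, convexity would give $\varphi(\tau)\le(1-\frac{\tau}{t})\varphi(0)+\frac{\tau}{t}\varphi(t)<1$, a contradiction. So $\varphi(t)\ge1$ for all $t\ge\tau$; if $d_j\le d_i$, we learn that $\|u_i-u_j\|_N\ge1$. That is all. An equilateral set would need $\varphi(1)=1$, and the approach stops exactly here: the sequence tests $\varphi$ at $t=0$ and at one value $\tau$, possibly far below $1$, and says nothing from above about $\varphi(1)$.

This suggests how to build a counterexample: keep $\varphi=1$ on a short interval $[0,\tau]$ and spoil it at $t=1$. The next lemma records that a short interval is all that a long sequence needs. It will be used twice.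

**Lemma 1.** Let $N$ be a norm on $\mathbb R^n$, let $0<\tau\le\frac12$, and let $u_1,\dots,u_m$ be vectors with $N(u_i)=1$ for all $i$ and
$$N(u_i-tu_j)=1\qquad\text{for all }i<j\text{ and }0<t\le\tau .$$
Then there is a right-equidistant sequence of size $2m+1$ in $\mathbb R^n_N$.

*Proof.* Put $s_i=(\tau/2)^i$, $a_i=-s_iu_i$, $b_i=-2s_iu_i$, and take the sequence
$$a_1,b_1,a_2,b_2,\dots,a_m,b_m,0 .$$
Fix $i$. First, $N(b_i-a_i)=s_iN(u_i)=s_i$. A point $p$ after $b_i$ is either $0$ or of the form $-t'u_j$ with $j>i$ and $t'\in\{s_j,2s_j\}$. In the second case $0<t'\le 2s_{i+1}=\tau s_i$, and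
$$p-a_i=s_i\Big(u_i-\frac{t'}{s_i}u_j\Big),\qquad p-b_i=2s_i\Big(u_i-\frac{t'}{2s_i}u_j\Big).$$
Both ratios $t'/s_i$ and $t'/(2s_i)$ lie in $(0,\tau]$, so $N(p-a_i)=s_i$ and $N(p-b_i)=2s_i$. If $p=0$, then $p-a_i=s_iu_i$ and $p-b_i=2s_iu_i$ have the same norms. Thus $a_i$ is at distance $s_i$, and $b_i$ at distance $2s_i$, from all succeeding points. These distances are positive, so the $2m+1$ points are distinct. $\square$

With $\tau=\frac12$ and $u_1=(1,1)$, $u_2=(1,0)$, $u_3=(0,1)$, the construction gives (1) after multiplication by $64$.

## A hexagonal plane: cutting two corners of the square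

Keep the seven points (1) and change the norm to
$$N(x,y)=\max\big\{|x|,|y|,\tfrac23|x-y|\big\}.$$
Its unit ball is the square $[-1,1]^2$ with the corners near $(1,-1)$ and $(-1,1)$ cut off, a hexagon with vertices $\pm(1,1),\pm(1,-\frac12),\pm(\frac12,-1)$. For $u_2=(1,0)$ and $u_3=(0,1)$,
$$\varphi(t)=N(1,-t)=\max\big\{1,t,\tfrac23(1+t)\big\}\qquad(0\le t\le1),$$
which equals $1$ for $t\le\frac12$ and rises to $\frac43$ at $t=1$. The old equilateral set is gone: $(1,0)$ and $(0,1)$ are now at distance $\frac43$.

The seven points survive. The new term $\frac23|x-y|$ never exceeds the old norm on the differences listed in the previous section's computation. The differences from the first point have $|x-y|\in\{0,4,8,1,2,0\}$, and $\frac23\cdot8<16$. From the second, $|x-y|\in\{4,8,1,2,0\}$, and $\frac23\cdot 8<32$. From the third, $|x-y|\in\{4,5,6,4\}$, and $\frac23\cdot6=4$. From the fourth, $|x-y|\in\{9,10,8\}$, and $\frac23\cdot10<8$. From the fifth and sixth, $|x-y|$ is $1$ and $2$, and $\frac23\cdot1<1$, $\frac23\cdot2<2$. So the distances to all successors are still $16,32,4,8,1,2$, and $f\ge7$.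

It remains to see that $e\le3$. A parallelogram has four sides and our ball has six, so the following suffices; it gives $2e-1\le5<7$. In fact $e=3$ here, as $(0,0),(1,0),(\frac12,1)$ are at pairwise distance $1$: $N(\frac12,1)=\max\{\frac12,1,\frac13\}=1$ and $N(-\frac12,1)=\max\{\frac12,1,1\}=1$.

**Proposition 2.** If the unit ball $B$ of a norm $N$ on the plane is not a parallelogram, then $e\le3$.

*Proof.* Suppose that $p_1,\dots,p_4$ have pairwise distance $1$. We shall find that $B$ is a parallelogram.

**Step 1: four half-size copies that do not overlap.** Let $Q=\operatorname{conv}\{p_1,\dots,p_4\}$. It is two-dimensional, since a line contains no three equidistant points. Moreover $Q-Q=\operatorname{conv}\{p_i-p_j\}\subseteq B$. Put $Q_i=\frac12(p_i+Q)\subseteq Q$. The interiors of the $Q_i$ are pairwise disjoint. Indeed, a common interior point of $Q_i$ and $Q_j$, $i\ne j$, has the form $\frac{p_i+u}2=\frac{p_j+v}2$ with $u,v\in\operatorname{int}Q$. Then $p_i-p_j=v-u$ lies in the open set $\operatorname{int}Q-\operatorname{int}Q\subseteq Q-Q\subseteq B$, hence in $\operatorname{int}B$. But $N(p_i-p_j)=1$, a contradiction.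

**Step 2: $Q$ is not a triangle.** Suppose $Q$ is the triangle $p_1p_2p_3$ and $p_4\in Q$. Some barycentric coordinate $\alpha_i$ of $p_4$, $i\le3$, is positive. The set $Q_i$ consists of the points of $Q$ whose $i$-th barycentric coordinate is at least $\frac12$. The point $\frac{p_4+p_i}2$ lies in $Q_4$, because $p_i\in Q$, and its $i$-th coordinate is $\frac{1+\alpha_i}2>\frac12$. Interior points of $Q_4$ close to it lie in $\operatorname{int}Q$ and have $i$-th coordinate above $\frac12$, so they lie in $\operatorname{int}Q_i$. This contradicts Step 1.

**Step 3: $Q$ is a parallelogram.** So $Q$ is a convex quadrilateral $abcd$ with the four points as vertices. Write $Q_a=\frac12(a+Q)$, and so on. Let $m$ be the midpoint of $ab$. In the half-size copy $Q_a$, the vertex corresponding to $b$ is $m$, so near $m$ the set $Q_a$ fills an angle of size $\angle b$ with one side along the ray $ma$. Likewise $Q_b$ fills near $m$ an angle of size $\angle a$ with one side along the ray $mb$. Both angles lie on the same side of the line $ab$, and their interiors are disjoint, so $\angle a+\angle b\le\pi$. The same holds for each of the four pairs of adjacent angles.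 These four sums add up to $2\cdot2\pi=4\pi$, so each equals $\pi$. From $\angle a+\angle b=\pi$ we get $ad\parallel bc$, and from $\angle b+\angle c=\pi$ we get $ab\parallel cd$.

**Step 4: $B$ is a parallelogram.** Let $x,y$ be the side vectors of $Q$. The sides and diagonals all have norm one: $N(x)=N(y)=N(x+y)=N(x-y)=1$. On the segment $[x-y,x+y]$ the convex function $N$ is at most $1$, and it equals $1$ at the midpoint $x$. A convex function on a segment that attains its maximum at an interior point is constant, so $N=1$ on the whole segment. The same argument applies to $[y-x,y+x]$, whose midpoint is $y$, and to the negatives of both segments. These four segments form the boundary of the parallelogram with vertices $\pm x\pm y$. Since $N=1$ on that boundary, this parallelogram is $B$: every ray from $0$ meets both boundaries in the same point. This proves the proposition. $\square$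

## Cutting two corners of the cube: every dimension $n\ge2$

The hexagon generalizes. We cut the opposite corners $\pm(1,\dots,1,-1)$ off the cube.

**Theorem 1.** For $n=1$ one has $f=3=2e-1$. For every $n\ge2$, the norm
$$N(x)=\max\Big\{\|x\|_\infty,\ \frac{|\ell(x)|}{n-1/2}\Big\},\qquad \ell(x)=x_1+\dots+x_{n-1}-x_n ,$$
satisfies $f\ge2^{n+1}-1$ and $e\le2^n-1$. Hence $f\ge2^{n+1}-1>2^{n+1}-3\ge2e-1$.

So the answer to the question is no: the inequality $f\le2e-1$ holds for $n=1$, and it fails in every dimension $n\ge2$ for a suitable norm. For $n=2$ the norm in the theorem is the one above.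

A parallelotope is an affine image of the cube $[0,1]^n$; it has exactly $2n$ facets, that is, faces of dimension $n-1$. In higher dimensions the role of Proposition 2 is played by the following theorem, from C. M. Petty, *Equilateral sets in Minkowski spaces*, Proc. AMS 29 (1971).

**Petty's theorem.** For every norm on $\mathbb R^n$ one has $e\le2^n$, with equality if and only if the unit ball is a parallelotope.

*Proof of Theorem 1.* The case $n=1$ was done above. Let $n\ge2$. The function $N$ is the maximum of a norm and a seminorm, so it is a norm. For $S\subseteq[n]=\{1,\dots,n\}$ let $1_S\in\{0,1\}^n$ be the indicator vector.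

**Step 1: the vectors for Lemma 1.** We want to apply the lemma with the $m=2^n-1$ indicator vectors of nonempty sets, and the order matters. List the nonempty subsets of $[n]$ as $S_1,\dots,S_m$ with non-increasing cardinalities. If $i<j$, then $|S_i|\ge|S_j|$ and $S_i\ne S_j$, so $S_i\not\subseteq S_j$.

**Step 2: unit norm on a short interval.** We claim that if $S\ne\emptyset$, $0\le t\le\frac12$, and either $t=0$ or $S\not\subseteq T$, then $N(1_S-t1_T)=1$. Let $v=1_S-t1_T$. All coordinates of $v$ lie in $[-\frac12,1]$. Some coordinate equals $1$: one in $S\setminus T$, or any one in $S$ if $t=0$. So $\|v\|_\infty=1$. In $\ell(v)$ the first $n-1$ coordinates enter with a plus sign and the last with a minus sign, so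
$$\ell(v)\le(n-1)+\tfrac12=n-\tfrac12,\qquad \ell(v)\ge-\tfrac{n-1}2-1=-\tfrac{n+1}2\ge-\big(n-\tfrac12\big).$$
The last inequality says $n+1\le2n-1$, which holds as $n\ge2$. Hence $|\ell(v)|/(n-\frac12)\le1$ and $N(v)=1$.

By the claim, Lemma 1 applies with $\tau=\frac12$ and $u_i=1_{S_i}$, and it gives a right-equidistant sequence of size $2m+1=2(2^n-1)+1=2^{n+1}-1$.

**Step 3: too many facets.** To bound $e$ we show that the unit ball $B$ is not a parallelotope. It is a polytope, being bounded and given by finitely many linear inequalities. It is cut out by the half-spaces $\pm x_i\le1$ and $\pm\ell(x)\le n-\frac12$, so a bounding hyperplane contains a facet as soon as $B$ contains a neighborhood of some point within that hyperplane.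

For the hyperplane $x_i=\pm1$, use the point $\pm e_i$: the other coordinates are $0$, and $|\ell(\pm e_i)|=1<n-\frac12$. All the other constraints hold strictly there, so they hold near it.

For the hyperplane $\ell=\pm(n-\frac12)$, use the point $\pm(1-\frac1{2n})(1,\dots,1,-1)$. There $\ell=\pm n(1-\frac1{2n})=\pm(n-\frac12)$, and the maximum norm is $1-\frac1{2n}<1$, so again the other constraints hold strictly.

These $2n+2$ hyperplanes are distinct, since $n\ge2$ and $\ell$ is not a multiple of a coordinate. So $B$ has at least $2n+2$ facets and is not a parallelotope. By Petty's theorem $e\le2^n-1$. $\square$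

## An exponential gap

Cutting one pair of corners only guarantees that $e$ drops by one. The next theorem brings $e$ down to linear size and keeps $f$ exponential.

**Theorem 2.** For every $n\ge2$ there is a norm on $\mathbb R^n$ with
$$e\le6n-4\qquad\text{and}\qquad f\ge2\binom n{\lfloor n/2\rfloor}+1 .$$

**Corollary 3.** The quantity $f$ is not bounded by any fixed multiple of $e$, by any polynomial in $e$, or by any subexponential function of $e$. Let $R_n=\sup f/e$ over all norms on $\mathbb R^n$. Then $\liminf R_n^{1/n}\ge2$, and $\limsup R_n^{1/n}\le3$ by the recalled bound $f=O(3^nn)$. Thus the worst-case ratio grows exponentially, and exponential growth is the correct order.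

How should one look for such a norm? To make $e$ small it is natural to perturb the norm generically and to count. An equilateral set of $p$ points has $p-1$ free difference vectors, that is, $n(p-1)$ real parameters, and it satisfies $\binom p2$ equations "this distance is $1$". If the equations were independent, a generic norm would force $\binom p2\le n(p-1)$, that is, $p\le2n$. Two things go wrong.

First, perturbing the whole norm endangers the sequence, because Lemma 1 needs exact equalities. The remedy is a norm of the form $N=\max\{\|\cdot\|_\infty,M\}$ with $M$ generic. Wherever $M<\|\cdot\|_\infty$, the norm $N$ is exactly the maximum norm, and no small change of $M$ is felt. We arrange that all the vectors $1_S-t1_T$ used by the sequence lie there. The price is that an equilateral set in $N$ may contain pairs at $M$-distance less than $1$, where the genericity of $M$ says nothing. To control these pairs we use only sets $S$ of one size $k$. As we shall see, a vector with $\|z\|_\infty=1$ and $M(z)<1$ must then have coordinate sum of absolute value at least $\frac34k$, whereas all coordinate sums of differences have absolute value at most $\frac54k$.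 So an equilateral set splits into two parts that contain no such pairs.

Second, the count of equations is wrong, because differences can repeat. The eight points $\sum_{i\in I}y_i$, $I\subseteq\{1,2,3\}$, with $y_1,y_2,y_3$ linearly independent, have $28$ pairs. Their differences are the vectors $\sum\varepsilon_iy_i$ with $\varepsilon_i\in\{-1,0,1\}$, so up to sign there are only $\frac{27-1}2=13$ nonzero ones, and only $13$ equations. They also have only $3n$ parameters. The right bookkeeping compares the number of distinct differences up to sign with the number of rationally independent ones.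

We call the dimension of $\operatorname{span}_{\mathbb Q}(A-A)$ over $\mathbb Q$ the rational rank of $A$ and denote it $r(A)$. For example, in $\mathbb R$ the set $\{0,1,2\}$ has rational rank $1$ and $\{0,1,\sqrt2\}$ has rational rank $2$. We also say "up to sign" when $z$ is identified with $-z$.

## A flat part and a generic part: the norms $N_\theta$

The gauge of a convex body $K=-K$ with $0$ in its interior is the norm $x\mapsto\min\{t\ge0:x\in tK\}$, whose unit ball is $K$. For instance, the gauge of $\operatorname{conv}\{\pm e_1,\pm e_2\}$ in the plane is the Manhattan norm $|x|+|y|$.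

Let $n\ge2$, $k=\lfloor n/2\rfloor$, so that $1\le k<n$, and let $\mathcal F$ be the family of $k$-subsets of $[n]$. Let $M_0$ be the gauge of $\operatorname{conv}\{\pm1_S:S\in\mathcal F\}$. For this to be a norm, the vectors $1_S$, $S\in\mathcal F$, must span $\mathbb R^n$, and they do. As $1\le k<n$, every $e_i-e_j$ is a difference of two of them, so the span contains all vectors with coordinate sum $0$; it also contains $1_S$, with coordinate sum $k\ne0$. Clearly $M_0(1_S)\le1$ for $S\in\mathcal F$.

Let $(w_q)_{q\ge1}$ be a dense sequence in the Euclidean unit sphere and let $\eta=\frac1{10\sqrt n}$. For $\theta\in\Omega=\prod_{q\ge1}[0,\eta2^{-q}]$ define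
$$M_\theta(x)=\tfrac45M_0(x)+\sum_{q\ge1}\theta_q|\langle w_q,x\rangle|,\qquad N_\theta(x)=\max\{\|x\|_\infty,M_\theta(x)\}.$$
Since $|w_q|_2=1$ and $\sum_q\theta_q\le\eta$, the sum converges and is at most $\eta|x|_2$. So $M_\theta$ and $N_\theta$ are norms. Give $\Omega$ the product of the uniform probability measures on its factors. We show that every $\theta$ gives $f\ge2\binom nk+1$, and that almost every $\theta$ gives $e\le6n-4$. Any $\theta$ for which the second holds proves Theorem 2.

## The middle layer gives a long sequence for every $\theta$

**Step 1: checking the hypotheses of Lemma 1.** List $\mathcal F$ in any order as $S_1,\dots,S_m$, $m=\binom nk\ge2$, put $u_i=1_{S_i}$ and take $\tau=\frac1{16}$. It is enough to show that $N_\theta(v)=1$ for $v=1_S-t1_T$ with $S\ne T$ in $\mathcal F$ and $0\le t\le\frac1{16}$; the value $t=0$ covers $N_\theta(1_S)=1$.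

The sets $S$ and $T$ are distinct and of equal size, so $S\setminus T\ne\emptyset$ and some coordinate of $v$ is $1$. All coordinates lie in $[-\frac1{16},1]$. So $\|v\|_\infty=1$, and therefore $|v|_2\le\sqrt n$. Also
$$M_\theta(v)\le\tfrac45\big(1+\tfrac1{16}\big)+\eta\sqrt n=0.85+0.1<1 .$$
Hence $N_\theta(v)=1$. Lemma 1 (with $s_i=32^{-i}$) gives $f\ge2m+1=2\binom nk+1$.

## A generic norm admits few equations

The purpose of the next lemma is to make the parameter count rigorous: a configuration described by $r$ free vectors in $\mathbb R^n$ cannot satisfy $nr+1$ genuinely different equations.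

**Lemma 4.** For almost every $\theta\in\Omega$ the following holds. For all $r\ge1$, $c=nr+1$, and $\lambda_1,\dots,\lambda_c\in\mathbb Q^r$, there is no $y=(y_1,\dots,y_r)\in(\mathbb R^n)^r$ such that the vectors
$$Y_a(y)=\sum_{s=1}^r\lambda_{a,s}y_s\qquad(1\le a\le c)$$
are pairwise linearly independent and $M_\theta(Y_a(y))=1$ for all $a$.

*Proof.* There are countably many choices of $(r,\lambda)$, and a countable union of null sets is null. So fix $(r,\lambda)$, and let $O\subseteq\mathbb R^{nr}$ be the open set of those $y$ for which the $Y_a(y)$ are pairwise linearly independent. Since $c\ge3$, all $Y_a(y)$ are nonzero when $y\in O$.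

**Step 1: the functions $|\langle w,Y_a\rangle|$ are linearly independent.** This will let us solve for some of the $\theta_q$. Let $y\in O$, write $Y_a=Y_a(y)$, and put $h_a(w)=|\langle w,Y_a\rangle|$ on the unit sphere. Suppose $\sum_ac_ah_a=0$ on the sphere; by homogeneity it vanishes on $\mathbb R^n$. Fix $a$. For $b\ne a$, the space $Y_a^\perp\cap Y_b^\perp$ is a proper subspace of $Y_a^\perp$, because $Y_a$ and $Y_b$ are independent. A real vector space is not a finite union of proper subspaces, so there is $w_0\in Y_a^\perp$ with $w_0\notin Y_b^\perp$ for all $b\ne a$. Near $w_0$ each $h_b$, $b\ne a$, is smooth, as $\langle w_0,Y_b\rangle\ne0$. But $h_a(w_0+\epsilon Y_a)=|\epsilon|\,|Y_a|_2^2$, so $h_a$ is not differentiable at $w_0$. Hence $c_a=0$.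

**Step 2: a nonsingular matrix made from the $w_q$.** As $w$ runs over the sphere, the vectors $(h_1(w),\dots,h_c(w))$ span $\mathbb R^c$; otherwise some nonzero $(c_1,\dots,c_c)$ would annihilate them all, against Step 1. So there are $c$ points of the sphere at which the matrix of values of the $h_a$ is nonsingular. The determinant is continuous in these points, so by density we may take them to be $w_{q_1},\dots,w_{q_c}$. The indices are distinct, as a nonsingular matrix has no two equal columns. Now let $y$ vary, and put
$$A(y)=\big(|\langle w_{q_b},Y_a(y)\rangle|\big)_{a,b}.$$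
By continuity in $y$, this matrix is nonsingular on a closed ball $\mathbf B\subset O$ with rational center and radius that contains the given point. There are only countably many such balls and countably many index tuples $(q_1,\dots,q_c)$. So $O$ is covered by countably many balls $\mathbf B$, each coming with a tuple for which $A$ is nonsingular on $\mathbf B$. It suffices to treat one pair.

**Step 3: the bad set is measurable.** Fix a ball $\mathbf B$ with its tuple, and let $E$ be the set of $\theta\in\Omega$ such that $M_\theta(Y_a(y))=1$ for all $a$, for some $y\in\mathbf B$. The map $(\theta,y)\mapsto M_\theta(Y_a(y))$ is continuous on $\Omega\times\mathbf B$, since the terms of the series are continuous and at most $\eta2^{-q}|Y_a(y)|_2$, so that it converges uniformly. The set of pairs $(\theta,y)$ that satisfy the equations is closed in the compact space $\Omega\times\mathbf B$. Its projection $E$ to $\Omega$ is compact, hence closed.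

**Step 4: each slice of the bad set is a Lipschitz image of too small a dimension.** Fix all $\theta_q$ with $q\notin\{q_1,\dots,q_c\}$, and let $\theta'=(\theta_{q_1},\dots,\theta_{q_c})$. The equations read $A(y)\theta'+b(y)=\mathbf 1$, where $\mathbf 1=(1,\dots,1)$ and
$$b_a(y)=\tfrac45M_0(Y_a(y))+\sum_{q\notin\{q_1,\dots,q_c\}}\theta_q|\langle w_q,Y_a(y)\rangle| .$$
So a solution has
$$\theta'=\Phi(y):=A(y)^{-1}(\mathbf 1-b(y))\qquad\text{for some }y\in\mathbf B .$$
The maps $Y_a$ are linear, norms are Lipschitz, and $\sum_q\theta_q\le\eta$; hence the entries of $A$ and $b$ are Lipschitz and bounded on $\mathbf B$. By compactness $|\det A|$ is bounded below by a positive constant on $\mathbf B$. Sums and products of bounded Lipschitz functions are Lipschitz, and so is the reciprocal of a Lipschitz function bounded away from $0$. By the cofactor formula $A^{-1}$, and then $\Phi$, is Lipschitz on $\mathbf B$.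

The image $\Phi(\mathbf B)\subset\mathbb R^c$ is a null set. Indeed, for $0<\delta<1$ cover $\mathbf B\subset\mathbb R^{nr}$ by $O(\delta^{-nr})$ balls of radius $\delta$. The part of $\Phi(\mathbf B)$ that comes from one of them lies in a ball of radius $O(\delta)$, of volume $O(\delta^c)$. The total volume is $O(\delta^{c-nr})=O(\delta)$, which tends to $0$ with $\delta$.

So for every choice of the other coordinates, the slice of $E$ in the coordinates $\theta'$ is contained in a Lebesgue null set. By Fubini's theorem $E$ is null. Take the union over the countably many pairs and the countably many $(r,\lambda)$. $\square$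

From now on fix a $\theta$ for which the conclusion of Lemma 4 holds, and write $M=M_\theta$, $N=N_\theta$.

## Counting differences of a set with all $M$-distances equal to one

Let $A\subset\mathbb R^n$ be finite, $|A|\ge2$, with $M(p-p')=1$ for all distinct $p,p'\in A$. Let $D(A)$ be the set of nonzero differences of $A$ up to sign. Then $|A-A|=2|D(A)|+1$.

**Step 1: few differences.** We turn Lemma 4 into the inequality
$$|D(A)|\le n\,r(A).\qquad (3)$$
Let $r=r(A)$ and choose a $\mathbb Q$-basis $y_1,\dots,y_r\in\mathbb R^n$ of $\operatorname{span}_{\mathbb Q}(A-A)$. Every difference is a rational combination of the $y_s$. Choose one representative for each element of $D(A)$. These vectors are pairwise linearly independent over $\mathbb R$, since two parallel vectors of $M$-norm $1$ agree up to sign. If $|D(A)|\ge nr+1$, then $nr+1$ of the representatives would be vectors $Y_a(y)$ of the kind that Lemma 4 forbids.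

In the example of eight points above, $|D(A)|=13$ and $r(A)=3$ if the $y_i$ are linearly independent over $\mathbb R$. So such a configuration cannot have all $M$-distances equal to $1$ when $n\le4$.

To go from few differences to few points we use a theorem from I. Z. Ruzsa, *Sum of sets in several dimensions*, Combinatorica 14 (1994) 485–490. Here $\dim$ is the affine dimension.

**Ruzsa's theorem.** For finite $X,Y\subset\mathbb R^d$ with $|X|\ge|Y|$ and $\dim(X+Y)=d$, one has $|X+Y|\ge|X|+d|Y|-\frac{d(d+1)}2$.

As a small example, for $d=1$ and $X=Y=\{0,1,\dots,p-1\}$ both sides equal $2p-1$.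

**Proposition 5.** If all distances in $A$ are as above, then $|A|\le3n-2$.

*Proof.* Let $r=r(A)\ge1$.

**Step 2: the rational rank is at most $2n-1$.** Fix $a_0\in A$. The vectors $p-a_0$, $p\in A$, span $\operatorname{span}_{\mathbb Q}(A-A)$. So we can choose $r$ of them that are independent over $\mathbb Q$, and get a subset $A_0\subseteq A$ of $r+1$ points that are affinely independent over $\mathbb Q$. Clearly $r(A_0)=r$. The $\binom{r+1}2$ differences of $A_0$ are distinct up to sign. Indeed, suppose $p-p'=q-q'$ with $p\ne p'$, $q\ne q'$ and $\{p,p'\}\ne\{q,q'\}$; signs are absorbed in the naming of $q,q'$. Then $p-p'-q+q'=0$ is a relation with coefficient sum $0$. If the four points are distinct, it is nontrivial. If $p=q$ or $p'=q'$, it reduces to a relation between two points that are distinct because the pairs differ. If $p=q'$, it reads $2p-p'-q=0$, where $p$ differs from $p'$ and $q$, so it is nontrivial; the case $p'=q$ is the same. In each case this is a nontrivial affine dependence over $\mathbb Q$, which is impossible. Now (3) for $A_0$ gives $\frac{r(r+1)}2\le nr$, that is, $r\le2n-1$.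

**Step 3: many differences, by Ruzsa's theorem.** Translate so that $0\in A$; this changes no difference. Then $A\subset\operatorname{span}_{\mathbb Q}(A-A)$, and a choice of $\mathbb Q$-basis identifies this space with $\mathbb Q^r\subset\mathbb R^r$. The identification is linear and injective on the span, so $|A|$ and $|A-A|$ do not change. In $\mathbb R^r$ the set $A-A$ contains $0$ and spans $\mathbb Q^r$ over $\mathbb Q$, so it spans $\mathbb R^r$ over $\mathbb R$, and its affine dimension is $r$. Apply the theorem with $X=A$, $Y=-A$, $d=r$, and use (3):
$$2nr+1\ \ge\ 2|D(A)|+1=|A-A|\ \ge\ (r+1)|A|-\tfrac{r(r+1)}2 .$$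

**Step 4: arithmetic.** Since $2nr+1=2n(r+1)-(2n-1)$, this gives
$$|A|\le\frac{2nr+1}{r+1}+\frac r2=2n-\frac{2n-1}{r+1}+\frac r2 .$$
The right-hand side increases with $r$, and $r\le2n-1$. At $r=2n-1$ it equals
$$2n-1+\frac1{2n}+n-\frac12=3n-\frac32+\frac1{2n}<3n-1,$$
because $n\ge2$. As $|A|$ is an integer, $|A|\le3n-2$. $\square$

*Remark.* Without Ruzsa's theorem one still gets a polynomial bound. For an element $\pm d$ of $D(A)$, consider the pairs $\{p,p'\}$ with $p-p'=\pm d$. If a point $p$ were in two of them, then $p+d$ and $p-d$ would both lie in $A$, and $M((p+d)-(p-d))=2M(d)=2\ne1$. So the pairs form a matching, and there are at most $|A|/2$ of them. Hence $|D(A)|\ge\binom{|A|}2\big/\frac{|A|}2=|A|-1$, and (3) with $r\le2n-1$ gives $|A|\le nr+1\le2n^2-n+1$.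

## Splitting by the coordinate sum

It remains to bound equilateral sets in $N=\max\{\|\cdot\|_\infty,M\}$. Let $P$ be one; scale so that the common distance is $1$. Let $\sigma(x)=\sum_ix_i$, and let $z=p-p'$ with $p\ne p'$ in $P$, so $N(z)=1$.

**Step 1: all differences have a bounded coordinate sum.** From $\frac45M_0(z)\le M(z)\le N(z)=1$ we get $M_0(z)\le\frac54$, so $z\in\frac54\operatorname{conv}\{\pm1_S:S\in\mathcal F\}$. Since $\sigma(\pm1_S)=\pm k$ and $\sigma$ is linear,
$$|\sigma(z)|\le\tfrac54k.\qquad (4)$$

**Step 2: if $M(z)<1$, the coordinate sum is large.** We show that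
$$M(z)<1\quad\text{implies}\quad|\sigma(z)|\ge\tfrac34k.\qquad (5)$$
If $M(z)<1$, then $\|z\|_\infty=1$. Replacing $z$ by $-z$ if necessary, we may assume that $z_l=1$ for some $l$. By Step 1 we can write
$$z=\sum_{S\in\mathcal F}\alpha_S1_S-\sum_{S\in\mathcal F}\beta_S1_S,\qquad\alpha_S,\beta_S\ge0,\qquad\alpha+\beta\le\tfrac54,$$
where $\alpha=\sum\alpha_S$ and $\beta=\sum\beta_S$. The $l$-th coordinate gives $1=z_l\le\sum_{S\ni l}\alpha_S\le\alpha$. So $\alpha\ge1$, then $\beta\le\frac14$, and $\sigma(z)=k(\alpha-\beta)\ge\frac34k$.

For $n=2$ this can be seen directly. Here $k=1$ and $M_0(x,y)=|x|+|y|$, and a vector $(1,y)$ with $M_0\le\frac54$ has $|y|\le\frac14$, so its coordinate sum lies in $[\frac34,\frac54]$.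

**Step 3: two halves.** By (4), $\sigma(P)$ lies in an interval of length $\frac54k$. Split the interval into two halves of length $\frac58k$, and let $P=P_1\cup P_2$ be the corresponding partition. Two distinct points in the same part have a difference $z$ with $|\sigma(z)|\le\frac58k<\frac34k$, so by (5) $M(z)\ge1$. Since $M\le N$ and $N(z)=1$, in fact $M(z)=1$. Thus each $P_i$ with at least two points satisfies the hypothesis of Proposition 5, and $|P_i|\le3n-2$. This is trivial if $|P_i|\le1$. Therefore $|P|\le2(3n-2)=6n-4$, that is, $e(\mathbb R^n_N)\le6n-4$. Together with the long sequence, valid for every $\theta$, this proves Theorem 2. $\blacksquare$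

## Growth of the ratio $f/e$

*Proof of Corollary 3.* The largest of the $n+1$ binomial coefficients $\binom nj$, whose sum is $2^n$, is $\binom n{\lfloor n/2\rfloor}$, so $\binom n{\lfloor n/2\rfloor}\ge\frac{2^n}{n+1}$. By Theorem 2,
$$R_n\ge\frac{2^{n+1}}{(n+1)(6n-4)},$$
and the $n$-th root of the right-hand side tends to $2$. So $\liminf R_n^{1/n}\ge2$. In the other direction, $e\ge2$ always and $f=O(3^nn)$, so $R_n=O(3^nn)$ and $\limsup R_n^{1/n}\le3$.

Finally, let $g$ be a subexponential function of a positive integer, for instance a multiple of the identity or a polynomial: for every $\epsilon>0$ there is $C_\epsilon$ with $g(t)\le C_\epsilon2^{\epsilon t}$ for all $t\ge1$. Take $\epsilon=\frac1{12}$. For the norms of Theorem 2, $e\le6n-4$, so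
$$g(e)\le C_{1/12}\,2^{(6n-4)/12}\le C_{1/12}\,2^{n/2},\qquad\text{while}\qquad f\ge\frac{2^{n+1}}{n+1}.$$
For all large $n$ this gives $f>g(e)$. $\blacksquare$
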